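\title{Additively weighted Voronoi diagrams cannot be merged in linear time}

\begin{abstract}
Let two sets of $n$ weighted points lie below a line in the plane. The parts of their additively weighted Voronoi diagrams above the line can be merged in $O(n)$ time. We show that the complete diagrams cannot: on the real RAM, computing the diagram of the union of a set of $k\ge 3$ points and a set of $n$ points from the two diagrams takes at least $n\log_3(k-1)$ comparisons of reals in the worst case, so merging two $n$-point diagrams has complexity $\Theta(n\log n)$. In the hard inputs, one set is a column of equally spaced unweighted points. The diagram of the other set is a fixed chain of nested hyperbola branches that hides the vertical positions of its sites, and the merged diagram reveals them. Randomization does not help. For algorithms whose real operations are only $+,-,\times,/$, the bound also holds when output faces are labeled by real coordinates instead of references to the input.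
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{weighted point}, or \emph{site}, is a point $p$ of the plane with a real weight $w(p)$. The \emph{additively weighted distance} from a point $z$ to $p$ is $|zp|+w(p)$, where $|zp|$ is the Euclidean distance. It is an arrival time: if a disk starts to grow from $p$ at time $w(p)$ with unit speed, it reaches $z$ at time $|zp|+w(p)$. For a finite set $S$ of sites, the \emph{additively weighted Voronoi diagram} $\mathrm{VD}(S)$ subdivides the plane according to which site of $S$ arrives first. A diagram is given in explicit form: a planar subdivision of linear size in which each face is labeled by its site, together with the coordinates and the weight of every site.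

Let $A$ and $B$ be sets of $n$ sites each, all below the $x$-axis, and let $\mathrm{VD}_+$ denote the part of a diagram above the axis. It is known that $\mathrm{VD}_+(A\cup B)$ can be constructed from $\mathrm{VD}_+(A)$ and $\mathrm{VD}_+(B)$ in $O(n)$ time. Brewer and Wang \cite{BW} posed the same problem for the complete diagrams.

\medskip
\noindent\textbf{Problem.} \emph{Is there an algorithm on the real RAM that, given $\mathrm{VD}(A)$ and $\mathrm{VD}(B)$ in explicit form, computes $\mathrm{VD}(A\cup B)$ in $O(n)$ time?}
\medskip

One would guess that there is. The output has linear size, and its upper part can be found in linear time. The simplest case points the same way: for unweighted points on a common line, the diagram is a family of parallel strips, which records the sorted order of the points, and merging two diagrams is merging two sorted lists. In that case each diagram knows the order of its sites in the only direction that matters. With weights, a diagram can be blind to a direction that matters for the union, and this makes the answer negative.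

\begin{theorem}\label{thm:main}
Let $k\ge 3$ and $n\ge 1$. Every algorithm on the real RAM that computes $\mathrm{VD}(A\cup B)$ from $\mathrm{VD}(A)$ and $\mathrm{VD}(B)$, where $|A|=k$, $|B|=n$ and all sites lie below the $x$-axis, performs at least $n\log_3(k-1)$ comparisons of reals in the worst case. For $k=n$ this is $\Omega(n\log n)$; hence there is no $O(n)$-time algorithm.
\end{theorem}

Fortune's sweepline algorithm \cite{Fortune} builds the diagram of $M$ additively weighted points from scratch in $O(M\log M)$ time. So knowing the two diagrams saves at most a constant factor.

\begin{corollary}\label{cor:tight}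
Merging two $n$-site diagrams has complexity $\Theta(n\log n)$. More generally, for fixed $\varepsilon>0$ and $n^{\varepsilon}\le k\le n$, $k\ge3$, the bound $n\log_3(k-1)$ is tight up to a constant factor.
\end{corollary}

\begin{proof}
The upper bound is $O((n+k)\log(n+k))=O(n\log n)$. Since $(k-1)^2\ge k$ for $k\ge3$, the lower bound is at least $\frac12 n\log_3k\ge\frac{\varepsilon}{2}\,n\log_3 n$.
\end{proof}

The proof of Theorem~\ref{thm:main} counts information. The set $A$ is a \emph{comb}: $k$ unweighted, equally spaced points on a vertical line, with $k-1$ gaps between them. Each site of $B$ lies far to the right, opposite one of the gaps, and its weight is tuned so that in the merged diagram its face is a bounded island squeezed between two teeth of the comb (Sections \ref{sec:island} and~\ref{sec:merged}). The output therefore tells which gap each site faces, one of $(k-1)^n$ possibilities. The sites of $B$ are placed at exponentially growing distances, and this makes the combinatorial structure of $\mathrm{VD}(B)$ independent of the chosen gaps (Section~\ref{sec:chain}). The algorithm can then learn the gaps only from comparisons, each with three outcomes. Section~\ref{sec:ext}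 treats randomized algorithms and, for the operations $+,-,\times,/$ only, outputs labeled by real coordinates.

\section{Diagrams, bisectors and the model of computation}\label{sec:prelim}

\subsection*{Cells and faces}
Let $S$ be a finite set of sites at distinct points. The \emph{cell} $V(p)$ of $p\in S$ is the closed set of points $z$ with $|zp|+w(p)\le|zp'|+w(p')$ for all $p'\in S$. The \emph{face} of $p$ is the open set where all these inequalities, for $p'\ne p$, are strict. If $z$ lies in the face of $p$ and $z'$ on the segment $zp$, then
\[
|z'p|+w(p)=|zp|+w(p)-|zz'|<|zp'|+w(p')-|zz'|\le|z'p'|+w(p'),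
\]
so $z'$ lies in the face too. Thus a nonempty face is connected and contains its site; a site has a face exactly when it starts to grow before any other disk reaches it. The boundaries of the faces consist of vertices and edges. Two sites are \emph{neighbors} if their faces share an edge; that edge then lies in both cells.

\subsection*{The bisector of two sites}
For a point $o$, a unit vector $d$ and an angle $\beta$, let
\[
C(o;d,\beta)=\{o+tu:\ t\ge0,\ |u|=1,\ \angle(u,d)\le\beta\}
\]
be the closed cone with apex $o$, axis $d$ and half-angle $\beta$. If $w(q)-w(p)=c$, then $q$ arrives at $z$ no later than $p$ exactly when $|zp|-|zq|\ge c$. For $0<c<|pq|$ the boundary of this region is the hyperbola branch with foci $p,q$ that bends around $q$. The next lemma contains all that we use about it: its shape, and the fact that the region is sandwiched between two cones whose sides are parallel to the asymptotes.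

\begin{lemma}\label{lem:branch}
Let $p\ne q$, $L=|pq|$, $d=(q-p)/L$, $0<c<L$ and $\beta=\arccos(c/L)\in(0,\pi/2)$. Put
\[
D=\{z:|zp|-|zq|\ge c\},\qquad U=\{z:|zp|-|zq|>c\},\qquad e=D\setminus U .
\]
\begin{enumerate}
\item[(i)] $C(q;d,\beta)\subset U$.
\item[(ii)] $D\subset C(p;d,\beta)$.
\item[(iii)] Let $u(\theta)$ be the unit vector at counterclockwise angle $\theta$ from $d$, and for $\beta<\theta<2\pi-\beta$ let $r(\theta)=(L^2-c^2)/\bigl(2(c-L\cos\theta)\bigr)$. Then $e$ is the curve $\theta\mapsto q+r(\theta)u(\theta)$. The point $q+ru(\theta)$ lies in $U$ for $0\le r<r(\theta)$ and outside $D$ for $r>r(\theta)$. The two ends of $e$ go to infinity in the directions $u(\beta)$ and $u(-\beta)$.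
\end{enumerate}
\end{lemma}

\begin{proof}
Let $z=q+ru(\theta)$ with $r\ge0$. Then $z-p=Ld+ru(\theta)$, so
\[
|zp|^2-(r+c)^2=L^2-c^2-2r(c-L\cos\theta).
\]
As $|zp|+r+c>0$, this number has the sign of $|zp|-|zq|-c$. If $\angle(u(\theta),d)\le\beta$, then $c-L\cos\theta\le0$ and the number is positive, which proves (i). Otherwise $c-L\cos\theta>0$, and the number is positive, zero or negative according as $r$ is smaller than, equal to or larger than $r(\theta)$. Moreover $r(\theta)\to\infty$ as $\theta\to\beta$ or $\theta\to2\pi-\beta$. This proves (iii).

For (ii), write $z\in D$ as $z=p+ru(\theta)$. Then $r-c\ge|zq|\ge0$, so $r>0$. Squaring gives $r^2-2rc+c^2\ge r^2-2rL\cos\theta+L^2$, that is, $2r(L\cos\theta-c)\ge L^2-c^2>0$. Hence $\cos\theta>\cos\beta$.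
\end{proof}

\subsection*{The real RAM}
Real registers support a fixed set of real-valued operations in unit time. The usual set is $+,-,\times,/,\sqrt{\ }$, and Corollary~\ref{cor:tight} refers to it; Theorem~\ref{thm:main} allows any set. Integers and pointers are stored separately and serve for indexing. Real data influence the control flow, the integers and the pointers \emph{only} through comparisons of two reals, with outcome $<$, $=$ or $>$. In particular there is no floor function and no other conversion of reals to integers.

A diagram is read and written as a planar subdivision, for instance a doubly connected edge list: records for vertices, edges and faces, linked by pointers that store the incidences and the cyclic order of the edges around each vertex, with one vertex at infinity for the unbounded edges. Each face carries a label, an index into the input list of sites. Coordinates and weights are stored as reals. We call the integers and pointers of an input or output its \emph{discrete part}. It determines which sites are neighbors.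

For a deterministic algorithm that halts on an input $I$, let $\sigma(I)$ be the sequence of outcomes of its real comparisons, a word over $\{<,=,>\}$.

\begin{lemma}\label{lem:trace}
Fix a deterministic algorithm, and consider inputs that all have the same discrete part and on which it halts.
\begin{enumerate}
\item[(i)] If $\sigma(I)$ is a prefix of $\sigma(I')$, then the runs on $I$ and $I'$ execute the same instructions, $\sigma(I)=\sigma(I')$, and the two outputs have the same discrete part.
\item[(ii)] If the words $\sigma(I_1),\dots,\sigma(I_N)$ are pairwise different and have lengths $t_1,\dots,t_N$, then the average of the $t_i$, and hence their maximum, is at least $\log_3N$.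
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The discrete state of a run consists of the current instruction and the contents of all integer and pointer registers. We show by induction on $s$ that both runs are in the same discrete state after $s$ steps, until the run on $I$ halts. This holds for $s=0$. A step other than a real comparison changes the discrete state in a way that depends on the discrete state only. A real comparison is the $r$-th one in both runs, for some $r$ at most the length of $\sigma(I)$, so it has the same outcome. When the run on $I$ halts, so does the run on $I'$, in the same discrete state.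

(ii) By (i), no $\sigma(I_i)$ is a prefix of another. Let $T=\max t_i$. The word $\sigma(I_i)$ has $3^{T-t_i}$ extensions of length $T$, and different words have no common extension, so $\sum_i3^{-t_i}\le1$ (Kraft's inequality). Since $t\mapsto3^{-t}$ is convex, the average $\bar t$ satisfies $N3^{-\bar t}\le\sum_i3^{-t_i}\le1$.
\end{proof}

So it suffices to find $(k-1)^n$ inputs with the same discrete part whose correct outputs have pairwise different discrete parts.

\section{One site in one gap}\label{sec:island}

Let the comb consist of the unweighted points $(0,i)$, $1\le i\le k$. An unweighted site $q=(X,y)$ with $1<y<k<X$ reveals nothing about its height through its neighbors. Along the horizontal line through a tooth, that tooth is the unique nearest one; it beats $q$ at $x=0$ and loses to $q$ at $x=X$, so $q$ is a neighbor of every tooth. A weight must delay $q$ until only one gap is left for it. The following example finds the right delay.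

\begin{example}\label{ex:island}
Take two unweighted teeth $(0,\pm\frac12)$ and the site $q=(X,0)$, $X\ge1$, with weight $X+h$. At a point $(x,0)$ the teeth arrive at time $\sqrt{x^2+1/4}$, and $q$ arrives at time $|x-X|+X+h$.

If $h\ge\sqrt{X^2+1/4}-X$, the teeth reach $q$ no later than it starts, and $q$ has no face. If $h\le0$, then $q$ arrives at time $x+h<\sqrt{x^2+1/4}$ for all $x\ge X$, and its face is unbounded. Let $h$ lie strictly between. For $x\ge X$, squaring $x+h\le\sqrt{x^2+1/4}$ gives $x\le\frac1{8h}-\frac h2$. For $x\le X$, squaring $2X+h-x\le\sqrt{x^2+1/4}$ gives $x\ge X+\frac h2-\frac{1}{8(2X+h)}$. So the cell of $q$ meets the axis in a bounded segment. It does not meet the lines $y=\pm\frac12$, because at $(x,\pm\frac12)$ a tooth arrives at time $|x|\le|x-X|+X$, strictly before $q$.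

The window for $h$ has width $\sqrt{X^2+1/4}-X=\frac{1}{4}\big/\bigl(\sqrt{X^2+1/4}+X\bigr)$, slightly less than $\frac1{8X}$. Take $h=\frac1{16X}$, about its middle. The right end of the segment is then $2X-\frac h2$. The left end lies between $X-\frac h2$ and $X$, since $\frac1{8(2X+h)}<\frac1{16X}=h$ and $q$ lies in its own face.
\end{example}

In terms of growing disks: the wavefront of the comb lags slightly behind opposite each gap, and $q$ starts inside this notch just before the front arrives. The lag at abscissa $x$ is about $\frac1{8x}$ and decreases, so the front closes again behind $q$ near $x=2X$.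

This already gives the case $n=1$. For $k=3$, place $q$ opposite the lower or the upper gap. In both inputs $\mathrm{VD}(\{q\})$ is a single face, while the neighbors of $q$ in the output differ, so one comparison is unavoidable; for general $k$ the algorithm has to search among $k-1$ gaps. To force $n$ independent searches we need two things. The islands must not disturb each other, which holds as soon as the intervals from about $X$ to $2X$ are far apart. And $\mathrm{VD}(B)$ must not leak the heights of its sites, which is the delicate point.

\section{The inputs}\label{sec:inputs}

Fix $k\ge3$ and $n\ge1$. Put $R=256k^2$, so $\sqrt R=16k$ and $R\ge2304$, and for $1\le m\le n$ put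
\[
X_m=R^m,\qquad h_m=\frac1{16X_m},\qquad w_m=X_m+h_m .
\]
The comb is $A=\{a_1,\dots,a_k\}$ with $a_i=(0,i)$ and weight $0$. For $y=(y_1,\dots,y_n)\in\mathbb R^n$ let $B(y)=\{q_1,\dots,q_n\}$ with $q_m=(X_m,y_m)$ and weight $w_m$. A \emph{gap function} is a map $g\colon\{1,\dots,n\}\to\{1,\dots,k-1\}$; there are $N=(k-1)^n$ of them. For a gap function $g$ let
\[
Y_g=\prod_{m=1}^n\Bigl(g(m)+\tfrac38,\ g(m)+\tfrac12\Bigr],
\]
let $y^g\in Y_g$ be the point with $y^g_m=g(m)+\frac12$, and let $Y$ be the union of all $Y_g$. Theorem~\ref{thm:main} needs only the points $y^g$; the boxes $Y_g$ cost nothing extra and are used in Proposition~\ref{prop:real}.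

All sites have ordinates in $[1,k]$, so the translation by $(0,-(k+1))$ moves them below the $x$-axis. The inputs are the translated sets. Distances are unaffected, and we compute in the untranslated coordinates. The arrival times are
\[
f_A(z)=\min_i|za_i|,\qquad f_m(z)=|zq_m|+w_m .
\]
The diagram $\mathrm{VD}(A)$ consists of the $k-1$ lines $y=i+\frac12$, $1\le i\le k-1$, and has no finite vertices.

\section{The diagram of $B(y)$ is a fixed chain}\label{sec:chain}

A vertex of a diagram can leak heights. For three noncollinear unweighted points the circumcenter is a vertex, and the cyclic order of the faces around it is the orientation of the triple. We show that $\mathrm{VD}(B(y))$ has no finite vertex, because the bisectors of consecutive sites are nested. The only property of $y$ used in this section is $|y_m-y_{m'}|\le k$ for all $m,m'$.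

For $1\le m<n$ let $L_m=|q_mq_{m+1}|$, let $d_m=(q_{m+1}-q_m)/L_m$, let $\varphi_m\in(-\pi/2,\pi/2)$ be the angle of $d_m$ with the positive $x$-axis, and let
\[
\Delta_m=X_{m+1}-X_m=R^m(R-1)\ge\tfrac12R^{m+1},\qquad c_m=w_{m+1}-w_m=\Delta_m-(h_m-h_{m+1}).
\]
Since $0<h_m-h_{m+1}<1<\Delta_m$, we have $0<c_m<\Delta_m\le L_m$. So Lemma~\ref{lem:branch} applies to $p=q_m$, $q=q_{m+1}$, $c=c_m$, with $\beta_m=\arccos(c_m/L_m)$ and
\[
D_m=\{f_{m+1}\le f_m\},\qquad U_m=\{f_{m+1}<f_m\},\qquad e_m=\{f_{m+1}=f_m\}.
\]

Comparing two hyperbola branches directly is awkward, because their axes are tilted by amounts that depend on $y$. But $q_{m+1}$ is a focus of both $e_m$ and $e_{m+1}$, and Lemma~\ref{lem:branch} provides two cones with apex $q_{m+1}$: one inside $U_m$ and one containing $D_{m+1}$ (Figure~\ref{fig:cones}). Nesting the cones is a matter of angles, and it explains the choice of $R$. The weights alone force $1-\cos\beta_m\ge(h_m-h_{m+1})/\Delta_m$, which makes $\beta_m$ at least about $1/\sqrt{8X_mX_{m+1}}$, whereas the tilt $|\varphi_m|$ can be about $k/X_{m+1}$. The opening exceeds the tilt when $X_{m+1}/X_m$ exceeds about $8k^2$, and $R=256k^2$ leaves room.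

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\clip (-0.8,-3.4) rectangle (10.2,3.6);
\draw[thick] plot[variable=\t,domain=-2:2,samples=41] ({2+1.6*cosh(\t)},{1.2*sinh(\t)});
\draw[dashed] (9,3.75) -- (4,0) -- (9,-3.75);
\draw[gray] (0,0) -- (4,0);
\begin{scope}[shift={(4,0)},rotate=5]
\draw[thick] plot[variable=\t,domain=-1.6:1.6,samples=41] ({2+1.92*cosh(\t)},{0.56*sinh(\t)});
\draw[dotted,thick] (7,2.04) -- (0,0) -- (7,-2.04);
\draw[gray] (0,0) -- (4,0);
\fill (4,0) circle (2pt) node[right] {$q_{m+2}$};
\node at (5.3,1.15) {$e_{m+1}$};
\end{scope}
\fill (0,0) circle (2pt) node[below] {$q_m$};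
\fill (4,0) circle (2pt);
\node at (2.8,-0.4) {$q_{m+1}$};
\node at (5.1,2.7) {$e_m$};
\end{tikzpicture}
\caption{Nesting of consecutive bisectors, with angles exaggerated. The branch $e_m$ has foci $q_m,q_{m+1}$ (the middle dot), and $e_{m+1}$ has foci $q_{m+1},q_{m+2}$. The dashed cone at $q_{m+1}$ lies inside $e_m$, the dotted cone at $q_{m+1}$ contains $e_{m+1}$, and the dotted cone lies in the dashed one although its axis is tilted.}
\label{fig:cones}
\end{figure}

\begin{lemma}\label{lem:angles}
Let $\eta_m=R^{-m-1/2}$. For $1\le m<n$,
\[
|\varphi_m|\le\tfrac18\eta_m\qquad\text{and}\qquad\tfrac13\eta_m<\beta_m<2\eta_m .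
\]
Consequently $|\varphi_m|+|\varphi_{m+1}|+\beta_{m+1}<\beta_m$ for $1\le m\le n-2$.
\end{lemma}

\begin{proof}
For the tilt, $|\varphi_m|\le|\tan\varphi_m|\le k/\Delta_m\le2kR^{-m-1}=\frac{2k}{\sqrt R}\,\eta_m=\frac18\eta_m$.

For the lower bound on $\beta_m$, use $1-\cos\beta\le\beta^2/2$ and $L_m\ge\Delta_m$:
\[
\tfrac12\beta_m^2\ge1-\frac{c_m}{L_m}\ge1-\frac{c_m}{\Delta_m}=\frac{h_m-h_{m+1}}{\Delta_m}=\frac{R^{-m-1}(R-1)/16}{R^m(R-1)}=\tfrac1{16}\eta_m^2 .
\]
Hence $\beta_m\ge\eta_m/\sqrt8>\eta_m/3$.

For the upper bound, $L_m\le\sqrt{\Delta_m^2+k^2}\le\Delta_m+\frac{k^2}{2\Delta_m}$ and $\frac{k^2}{2\Delta_m}\le k^2R^{-m-1}=\frac1{256}R^{-m}$. Therefore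
\[
1-\cos\beta_m=\frac{L_m-c_m}{L_m}\le\frac{\frac{k^2}{2\Delta_m}+h_m}{\Delta_m}\le\frac{\left(\frac1{256}+\frac1{16}\right)R^{-m}}{R^{m+1}/2}=\tfrac{17}{128}\eta_m^2<\tfrac14\eta_m^2 .
\]
Since $\sin t\ge2t/\pi$ on $[0,\pi/2]$, we have $1-\cos\beta_m=2\sin^2(\beta_m/2)\ge2\beta_m^2/\pi^2$, and so $\beta_m<\pi\eta_m/\sqrt8<2\eta_m$.

Finally $\eta_{m+1}=\eta_m/R$ and $R\ge2304$ give
\[
|\varphi_m|+|\varphi_{m+1}|+\beta_{m+1}<\Bigl(\frac18+\frac1{8R}+\frac2R\Bigr)\eta_m<\tfrac13\eta_m<\beta_m.\qedhere
\]
\end{proof}

\begin{proposition}\label{prop:chain}
For every $y\in Y$, the diagram $\mathrm{VD}(B(y))$ has no finite vertex. Its edges are the pairwise disjoint unbounded curves $e_1,\dots,e_{n-1}$, and $e_m$ separates the faces of $q_m$ and $q_{m+1}$. In counterclockwise order of direction, the ends at infinity are the lower ends of $e_1,\dots,e_{n-1}$ followed by the upper ends of $e_{n-1},\dots,e_1$. In particular the labeled subdivision does not depend on $y$.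
\end{proposition}

\begin{proof}
Let $1\le m\le n-2$. By Lemma~\ref{lem:angles}, $\angle(d_m,d_{m+1})+\beta_{m+1}<\beta_m$, so a direction within $\beta_{m+1}$ of $d_{m+1}$ is within $\beta_m$ of $d_m$. With parts (ii) and (i) of Lemma~\ref{lem:branch},
\begin{equation}\label{eq:nest}
D_{m+1}\subset C(q_{m+1};d_{m+1},\beta_{m+1})\subset C(q_{m+1};d_m,\beta_m)\subset U_m .
\end{equation}
Put $D_0=U_0=\mathbb R^2$ and $D_n=U_n=\emptyset$. Then $D_{m+1}\subset U_m\subset D_m$ for $0\le m\le n-1$.

We claim that $V(q_m)=D_{m-1}\setminus U_m$. A point of $V(q_m)$ satisfies $f_m\le f_{m-1}$ and $f_m\le f_{m+1}$, where these functions exist, so it lies in $D_{m-1}\setminus U_m$. Conversely let $z\in D_{m-1}\setminus U_m$. By nesting, $z\in U_i$ for $i\le m-2$, so $f_m(z)\le f_{m-1}(z)<f_{m-2}(z)<\dots<f_1(z)$. Also $z\notin D_i$ for $i\ge m+1$, so $f_m(z)\le f_{m+1}(z)<f_{m+2}(z)<\dots<f_n(z)$. Hence $z\in V(q_m)$.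

If $m'\ge m+2$, then $V(q_{m'})\subset D_{m'-1}\subset D_{m+1}\subset U_m$ is disjoint from $V(q_m)$. So no point lies in three cells. Further, $V(q_m)\cap V(q_{m+1})=(D_m\setminus U_m)\cap(D_{m-1}\setminus U_{m+1})=e_m$, because $D_m\subset D_{m-1}$ and $U_{m+1}\subset U_m$. Two different curves $e_m$ cannot meet, as a common point would lie in three cells. By Lemma~\ref{lem:branch}(iii), $e_m$ is a curve with $U_m$ on one side and the complement of $D_m$ on the other, and its ends have directions $\varphi_m\pm\beta_m$. Lemma~\ref{lem:angles} gives
\[
\varphi_m-\beta_m<\varphi_{m+1}-\beta_{m+1}<\varphi_{m+1}+\beta_{m+1}<\varphi_m+\beta_m ,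
\]
and all these angles lie in $(-\pi,\pi)$. This is the stated order.
\end{proof}

By the proposition we can fix one discrete part that encodes $\mathrm{VD}(A)$ and $\mathrm{VD}(B(y))$ for all $y\in Y$, with the sites listed as $a_1,\dots,a_k$ and $q_1,\dots,q_n$. Let $I(y)$ be the resulting input. Two inputs $I(y)$, $I(y')$ differ only in real registers.

\section{Islands in the merged diagram}\label{sec:merged}

Fix a gap function $g$ and $y\in Y_g$. In this section $V(\cdot)$ denotes cells of $\mathrm{VD}(A\cup B(y))$. Example~\ref{ex:island} suggests the open boxes
\[
Q_m=\bigl(\tfrac12X_m,\,2X_m\bigr)\times\bigl(g(m),\,g(m)+1\bigr),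
\]
which are pairwise disjoint because $2X_m\le\frac12X_{m+1}$. We show that the comb confines $q_m$ to $Q_m$, so that inside $Q_m$ no other site of $B(y)$ competes (Figure~\ref{fig:islands}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1,yscale=0.95]
\draw (-0.8,1.5) -- (11,1.5);
\draw (-0.8,2.5) -- (11,2.5);
\draw (-0.8,3.5) -- (11,3.5);
\draw[fill=gray!25] (2,2.5) .. controls (2.2,2.85) and (2.8,2.75) .. (3.7,2.5) .. controls (2.8,2.25) and (2.2,2.15) .. (2,2.5);
\draw[fill=gray!25] (5.4,3.5) .. controls (5.6,3.85) and (6.2,3.75) .. (7.1,3.5) .. controls (6.2,3.25) and (5.6,3.15) .. (5.4,3.5);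
\draw[fill=gray!25] (8.8,1.5) .. controls (9,1.85) and (9.6,1.75) .. (10.5,1.5) .. controls (9.6,1.25) and (9,1.15) .. (8.8,1.5);
\draw[dashed] (1.2,2) rectangle (3.9,3);
\draw[dashed] (4.6,3) rectangle (7.3,4);
\draw[dashed] (8,1) rectangle (10.7,2);
\fill (0,1) circle (1.6pt) node[left] {$a_1$};
\fill (0,2) circle (1.6pt) node[left] {$a_2$};
\fill (0,3) circle (1.6pt) node[left] {$a_3$};
\fill (0,4) circle (1.6pt) node[left] {$a_4$};
\fill (2.2,2.5) circle (1.6pt) node[right] {$q_1$};
\fill (5.6,3.5) circle (1.6pt) node[right] {$q_2$};
\fill (9,1.5) circle (1.6pt) node[right] {$q_3$};
\end{tikzpicture}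
\caption{The merged diagram for a comb of four teeth and three weighted sites opposite the gaps $2$, $3$ and $1$; schematic, with the horizontal scale strongly compressed. The face of each $q_m$ (shaded) is an island inside its box $Q_m$ (dashed). The lowest tooth adjacent to the island names the gap.}
\label{fig:islands}
\end{figure}

\begin{lemma}\label{lem:box}
If $z\notin Q_m$, then $f_m(z)>f_A(z)$. In particular $V(q_m)\subset Q_m$.
\end{lemma}

\begin{proof}
Write $z=(x,v)$, $j=g(m)$, $X=X_m$, $h=h_m$.

\emph{Case $v\notin(j,j+1)$.} Since $y_m\in(j,j+1)$, the segment $zq_m$ contains a point $z^*=(x^*,i)$ with $i\in\{j,j+1\}$. The tooth $a_i$ exists and lies on the same horizontal line as $z^*$, so $f_A(z^*)=|x^*|$. On the other hand $f_m(z^*)\ge w_m+|x^*-X|>X+|x^*-X|\ge|x^*|$. As $z^*$ lies on the segment $zq_m$, and by the triangle inequality,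
\[
f_m(z)=f_m(z^*)+|zz^*|>f_A(z^*)+|zz^*|\ge f_A(z).
\]

\emph{Case $v\in(j,j+1)$.} One of $a_j,a_{j+1}$ is at vertical distance at most $\frac12$ from $z$, so $f_A(z)\le\sqrt{x^2+1/4}$. As $z\notin Q_m$, either $x\le X/2$ or $x\ge2X$. If $x\le X/2$, then $X-x\ge|x|$, so
\[
f_m(z)\ge w_m+X-x>|x|+\tfrac12\ge\sqrt{x^2+1/4}.
\]
If $x\ge2X$, then $h=\frac1{16X}\ge\frac1{8x}$, so
\[
f_m(z)\ge w_m+x-X=x+h\ge x+\frac1{8x}>\sqrt{x^2+1/4},
\]
where the last step follows from $\bigl(x+\frac1{8x}\bigr)^2=x^2+\frac14+\frac1{64x^2}$.
\end{proof}

This lemma used the lower end of the window for $h$, namely that $w_m$ exceeds $X_m$ by enough. The next one uses the upper end: $q_m$ starts before the comb reaches it, so the island exists. To name a neighbor, we walk down from $q_m$ and stop where the comb takes over.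

\begin{lemma}\label{lem:adjacent}
Let $j=g(m)$. Then $q_m$ and $a_j$ are neighbors, and $q_m$ and $a_i$ are not neighbors for $i<j$. Hence
\begin{equation}\label{eq:decode}
g(m)=\min\{i:\ q_m\text{ and }a_i\text{ are neighbors in }\mathrm{VD}(A\cup B(y))\}.
\end{equation}
\end{lemma}

\begin{proof}
Write $X=X_m$, $h=h_m$ and $s_1=y_m-j\in(\frac38,\frac12]$. Since $h<\frac18$,
\begin{equation}\label{eq:start}
w_m^2=X^2+\tfrac18+h^2<X^2+\tfrac9{64}<X^2+s_1^2=|q_ma_j|^2 .
\end{equation}
For $0\le s\le s_1$ let $z_s=(X,j+s)$, a point vertically below $q_m$ or equal to it, and let
\[
\phi(s)=f_m(z_s)-|z_sa_j|=w_m+s_1-s-\sqrt{X^2+s^2}.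
\]
This function is continuous, $\phi(0)=h+s_1>0$, and $\phi(s_1)<0$ by \eqref{eq:start}. So $\phi(s_0)=0$ for some $s_0\in(0,s_1)$. Let $z_0=z_{s_0}$. Because $0<s_0<\frac12$, the tooth $a_j$ is strictly nearer to $z_0$ than any other tooth. Because $z_0\in Q_m$, it lies in no other box, and Lemma~\ref{lem:box} gives $f_{m'}(z_0)>f_A(z_0)$ for $m'\ne m$. So at $z_0$ the sites $q_m$ and $a_j$ arrive simultaneously and strictly before all others. By continuity, in a small disk around $z_0$ every other site arrives strictly after both, and there the diagram coincides with that of the two sites $q_m,a_j$. By \eqref{eq:start}, $0<w_m<|q_ma_j|$, so Lemma~\ref{lem:branch}(iii) applies to $p=a_j$, $q=q_m$, $c=w_m$: the bisector is a curve through $z_0$, with $q_m$ strictly first on one side and $a_j$ strictly first on the other. An arc of it around $z_0$ thus lies on a common edge of the two faces.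

Now let $i<j$. Every $z\in V(q_m)\subset Q_m$ lies above the line $y=j$, so $|za_i|>|za_j|$ and $z\notin V(a_i)$. The cells are disjoint, and the sites are not neighbors.
\end{proof}

\section{Proof of the lower bound}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The $N=(k-1)^n$ inputs $I(y^g)$ have the same discrete part. By \eqref{eq:decode}, the discrete part of a correct output for $I(y^g)$ determines $g$. By Lemma~\ref{lem:trace}(i), the words $\sigma(I(y^g))$ are therefore pairwise different, and by Lemma~\ref{lem:trace}(ii) one of them has length at least $\log_3N=n\log_3(k-1)$. For $k=n\ge3$ this is $n\log_3(n-1)=\Omega(n\log n)$, and every comparison takes a step.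
\end{proof}

The proof needs the algorithm to be correct only on these $N$ inputs, and everything about them except the heights $y^g_m$ is the same for all $g$. This gives the following sharper statement.

\begin{corollary}\label{cor:restricted}
The bound $n\log_3(k-1)$ holds even if all of the following are true: $A$ is unweighted and is the fixed collinear set $\{(0,1),\dots,(0,k)\}$, translated, known in advance; the $x$-coordinates and weights of $B$ are fixed and known in advance, and $B$ is given sorted by $x$-coordinate and by weight; $\mathrm{VD}(A)$ and $\mathrm{VD}(B)$ have no finite vertices. Only comparisons are counted, so all other real operations may be free and of any kind.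
\end{corollary}

\begin{remark}[where the hypotheses enter]\label{rem:hyp}
The absence of a real-to-integer conversion is used in Lemma~\ref{lem:trace}(i); with a floor function, $g(m)=\lfloor y_m\rfloor$ costs one step, and the counting argument gives nothing. Likewise, if the input also listed $B$ in order of height, one pass along this list and the comb would find $g$ with $O(n+k)$ comparisons; Proposition~\ref{prop:chain} says that the diagram does not contain this order. That labels are indices is used when $g$ is read from the discrete part of the output. For $k=2$ there is one gap and the bound is $0$. The coordinates grow like $R^n$, which is free on the real RAM.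
\end{remark}

\begin{remark}[the upper half-plane]\label{rem:upper}
There is no conflict with the linear-time merging of the parts above the axis. The axis is the line $y=k+1$ in our coordinates, all islands lie below it, and the half-plane above it belongs to the face of $a_k$. So $\mathrm{VD}_+(A\cup B(y))$ is a single face for all $y\in Y$.
\end{remark}

\section{Randomization and real labels}\label{sec:ext}

A randomized algorithm reads a random sequence $\omega$; for fixed $\omega$ it is deterministic, and Lemma~\ref{lem:trace} applies.

\begin{proposition}\label{prop:random}
Let $k\ge3$ and $n\ge1$.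
\begin{enumerate}
\item[(i)] For a randomized algorithm that halts with probability $1$ and whose output is always correct, some input has expected number of comparisons at least $n\log_3(k-1)$.
\item[(ii)] If a randomized algorithm always halts after at most $T$ comparisons and is correct on each input with probability at least $\frac12$, then $T\ge n\log_3(k-1)-\log_32$.
\end{enumerate}
\end{proposition}

\begin{proof}
(i) Let $t_g(\omega)$ be the number of comparisons on $I(y^g)$. For almost every $\omega$ the algorithm halts with a correct output on all $N$ inputs. As in the proof of Theorem~\ref{thm:main}, the outcome words are pairwise different, so $\frac1N\sum_gt_g(\omega)\ge\log_3N$ by Lemma~\ref{lem:trace}(ii). Taking expectations, the average of the numbers $\mathbb E\,t_g$ is at least $\log_3N$, and so is their maximum.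

(ii) The expected number of inputs $I(y^g)$ answered correctly is at least $N/2$, so some $\omega$ is correct on at least $N/2$ of them. Their outcome words are pairwise different and have length at most $T$, so $T\ge\log_3(N/2)$.
\end{proof}

Now suppose that an output face is labeled not by an index but by three real registers holding the coordinates and the weight of its site. The discrete part then no longer names the sites, and information about $g$ could leave the machine through real registers. For rational operations this does not happen. The reason is rigidity: along one computation path a label is a fixed rational function of $y$, and a rational function that is constant on an open set is the same constant wherever it is defined. This is why we need inputs that fill open boxes.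

\begin{proposition}\label{prop:real}
Let $k\ge3$ and $n\ge1$. Suppose that the real operations are $+,-,\times,/$, that the reals in the input are the coordinates and weights of the sites and the coordinates of the finite vertices, and that the output is the subdivision $\mathrm{VD}(A\cup B)$ with each face labeled only by the real coordinates and weight of its site. Then every deterministic algorithm performs at least $n\log_3(k-1)$ comparisons in the worst case.
\end{proposition}

Only the pointers and the face labels of the output are used in the proof; coordinates of output vertices need not be computed. Real constants in the program are allowed.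

\begin{proof}
Suppose that the algorithm makes at most $T$ comparisons on every $I(y)$, $y\in Y$. These inputs have the same discrete part and no finite vertices, so their reals are constants and the polynomials $y_m-(k+1)$. For a word $\tau$ let $Y^\tau$ be the set of $y\in Y$ such that $\sigma(I(y))$ begins with $\tau$.

\emph{Step 1: registers hold rational functions.} As in the proof of Lemma~\ref{lem:trace}(i), all runs with $y\in Y^\tau$ execute the same instructions up to the comparison that follows $\tau$, or up to the halt. At each of these steps, each real register holds $P(y)/Q(y)$ with $Q(y)\ne0$ for all $y\in Y^\tau$, where the polynomials $P,Q$ depend only on $\tau$, the step and the register. This follows by induction on the steps, with the rules for fractions applied without cancellation. For a division, $(P_1/Q_1)/(P_2/Q_2)=P_1Q_2/(Q_1P_2)$, and $P_2(y)\ne0$ because the algorithm does not divide by zero.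

\emph{Step 2: some path contains an open subset of $Y_g$.} Fix $g$. Start with the empty word $\tau$ and the interior $O$ of $Y_g$, and keep a nonempty open set $O\subset Y_g\cap Y^\tau$. If the runs halt after $\tau$, stop. Otherwise the next comparison tests the sign of a function $\rho$ that is continuous on $O$ by Step~1. If $\rho=0$ on $O$, keep $O$. If $\rho(y)\ne0$ for some $y\in O$, replace $O$ by an open neighborhood of $y$ in $O$ on which $\rho$ has the sign of $\rho(y)$. In both cases extend $\tau$ by the common outcome. After at most $T$ rounds we have a word $\sigma_g$ and a nonempty open set $O_g\subset Y_g$ with $\sigma(I(y))=\sigma_g$ for all $y\in O_g$.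

\emph{Step 3: the word names the sites.} The discrete part of the output on $O_g$ depends only on $\sigma_g$. Let $F$ be one of its face records, and let $P/Q$ be the first label coordinate of $F$. On $O_g$ it takes values in $E=\{0,X_1,\dots,X_n\}$, so the polynomial $\prod_{c\in E}(P-cQ)$ vanishes on $O_g$. A polynomial that vanishes on a nonempty open set is zero, and a product of nonzero polynomials is nonzero. Hence $P=cQ$ for some $c\in E$. This $c$ is unique because $Q\neq0$, so it is determined by $P$ and $Q$, and thus by $\sigma_g$. If $c=X_m$, then $F$ is the face of $q_m$ for all $y\in O_g$. If $c=0$, then $F$ is the face of a tooth for all $y\in O_g$, and its second label coordinate takes values in $\{i-(k+1):1\le i\le k\}$. The same argument yields one index $i$, determined by $\sigma_g$, such that $F$ is the face of $a_i$ for all $y\in O_g$.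

\emph{Step 4: counting.} By Step~3, $\sigma_g$ determines the output subdivision together with the index of the site of every face. By \eqref{eq:decode}, which holds on all of $Y_g$, it determines $g$. So the $N$ words $\sigma_g$ are pairwise different, and Lemma~\ref{lem:trace}(ii), applied to one input from each $O_g$, gives $T\ge\log_3N$.
\end{proof}

\begin{remark}\label{rem:sqrt}
The restriction to $+,-,\times,/$ is used in Steps 1 and~3, and the proof does not extend to square roots. The function $t/\sqrt{t^2}$ is computed without a comparison, and it equals $1$ for $t>0$ and $-1$ for $t<0$. So a single computation path can write different constants on different open sets. Theorem~\ref{thm:main}, where labels are indices, is not affected by this.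
\end{remark}

\begin{thebibliography}{9}

\bibitem{BW}
Bruce W. Brewer and Haitao Wang,
\emph{An Improved Algorithm for Shortest Paths in Weighted Unit-Disk Graphs},
arXiv:2407.03176 (2024).

\bibitem{Fortune}
S. Fortune,
\emph{A sweepline algorithm for Voronoi diagrams},
Algorithmica 2 (1987) 153--174.

\end{thebibliography}
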